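\title{A $(q,t)$-Littlewood identity and the plethystic logarithm of a Cauchy function}

\begin{abstract}
We prove that the plethystic logarithm of a generating function of modified Macdonald symmetric functions vanishes in all degrees $n\ge 3$, as conjectured by Letellier and Rodriguez-Villegas. The statement is equivalent to a Littlewood-type identity: if $\beta^2=qt$, then the sum of the Macdonald functions $P_\lambda(\mathbf x;q,t)$, weighted by $\prod_{s\in\lambda}(1-\beta q^{a}t^{l})/(1-q^{a+1}t^{l})$, is an explicit infinite product. We characterize the product by a functional equation, turn this equation into a recursion by the Pieri rule, and obtain the recursion as a limit of an identity between rational functions. We also prove a skew form of the identity and determine the members of a one-parameter family of generating functions whose logarithm stops in degree two.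
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $\mathbf x=\{x_1,x_2,\dots\}$ be an infinite set of commuting variables, and let $m_\lambda,h_\lambda,e_\lambda,p_\lambda,s_\lambda$ be the monomial, complete, elementary, power sum and Schur symmetric functions in $\mathbf x$. For the Hall inner product, $\langle f,h_\mu\rangle$ is the coefficient of $m_\mu$ in $f$. The Young diagram of a partition $\lambda$ has $\lambda_i$ boxes in row $i$; the arm length $a=a(s)$ of a box $s$ is the number of boxes to its right in the same row, and its leg length $l=l(s)$ is the number of boxes below it in the same column. Sums over $\lambda$ run over all partitions, the empty one included.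

Let $\widehat\Lambda$ be the ring of formal sums $\sum_{d\ge0}f_d$, where $f_d$ is a symmetric function of degree $d$ with coefficients in $\mathbb Q(z,w)$. The Adams operation $\psi_k$ is the ring endomorphism of $\widehat\Lambda$ that replaces each of $z,w,x_1,x_2,\dots$ by its $k$-th power; thus $\psi_k(p_j)=p_{jk}$. For $V\in\widehat\Lambda$ without constant term, the plethystic exponential is
\[
\operatorname{Exp}(V)=\exp\sum_{k\ge1}\frac{\psi_k(V)}{k}.
\]
Since $\psi_k$ multiplies degrees by $k$, the component of degree $d$ of $\sum_k\psi_k(V)/k$ is $V_d$ plus terms determined by the $V_{d'}$ with $d'<d$. Hence $\operatorname{Exp}$ is a bijection onto the series with constant term $1$. Its inverse is the plethystic logarithm $\operatorname{Log}$, and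
\begin{equation}\label{eq:logLog}
\operatorname{Log}f=V\quad\Longleftrightarrow\quad \log f=\sum_{k\ge1}\frac{\psi_k(V)}k .
\end{equation}
A monomial $M$ contributes $\exp\sum_kM^k/k=(1-M)^{-1}$, so an integer combination $\sum_M n_MM$ of monomials has exponential $\prod_M(1-M)^{-n_M}$: the logarithm reads off the exponents of a product expansion. A series whose logarithm stops in low degree is therefore a simple infinite product. The model is the classical identity
\begin{equation}\label{eq:schur}
\sum_\lambda s_\lambda=\prod_i\frac1{1-x_i}\prod_{i<j}\frac1{1-x_ix_j}=\operatorname{Exp}\big(m_{(1)}+m_{(1^2)}\big),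
\end{equation}
in which the logarithm stops in degree two.

Let $\tilde H_\lambda(\mathbf x;q,t)$ be the modified (Garsia--Haiman) Macdonald symmetric function, whose definition is recalled in Section~\ref{sec:background}. The case $r=k=1$ of the Cauchy function of Letellier and Rodriguez-Villegas \cite{LRV} is
\begin{equation}\label{eq:Omega}
\Omega(z,w)=\sum_{\lambda}\ \prod_{s\in\lambda}\frac{z^{2a+1}-w^{2l+1}}{(z^{2a+2}-w^{2l})(z^{2a}-w^{2l+2})}\ \tilde H_\lambda(\mathbf x;z^2,w^2),
\end{equation}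
and for a partition $\mu$ one sets
\[
\mathbb H_\mu(z,w)=(z^2-1)(1-w^2)\,\big\langle\operatorname{Log}\Omega(z,w),h_\mu\big\rangle .
\]
In degree one, $\tilde H_{(1)}=m_{(1)}$ and $\operatorname{Log}\Omega$ agrees with $\Omega-1$, so the normalizing factor removes the denominator of the single box and $\mathbb H_{(1)}=z-w$. The values in degree two are also known: $\mathbb H_{(2)}=1/(z^2+1)$ and $\mathbb H_{(1^2)}=1$. It is conjectured in \cite{LRV} that $\mathbb H_\mu=0$ for every partition $\mu$ of $n\ge3$. (The statement there is written with $n\ge2$; in view of the values in degree two, $n\ge3$ is meant.) There is a simple reason to expect this. On the curve $zw=1$, formula \eqref{eq:OmegaG} below turns $\Omega$ into $\sum_\lambda(-z)^{|\lambda|}s_\lambda$ with each $p_k$ replaced by $p_k/(1-z^{2k})$, so that $\Omega$ is a two-parameter deformation of the left side of \eqref{eq:schur}. We prove the conjecture.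

\begin{theorem}\label{thm:main}
We have
\[
(z^2-1)(1-w^2)\operatorname{Log}\Omega(z,w)=(z-w)\,m_{(1)}+\frac1{z^2+1}\,m_{(2)}+m_{(1^2)} .
\]
Hence $\mathbb H_\mu(z,w)=0$ for all partitions $\mu$ with $|\mu|\ge3$.
\end{theorem}

Theorem~\ref{thm:main} is equivalent to a $(q,t)$-Littlewood identity for Macdonald's functions $P_\lambda=P_\lambda(\mathbf x;q,t)$. Write $(x;q)_\infty=\prod_{m\ge0}(1-xq^m)$ and $(x;q)_n=\prod_{m=0}^{n-1}(1-xq^m)$.

\begin{theorem}\label{thm:littlewood}
Let $\beta^2=qt$ and $A_\lambda=\prod_{s\in\lambda}\dfrac{1-\beta q^at^l}{1-q^{a+1}t^l}$. Then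
\[
G:=\sum_\lambda A_\lambda P_\lambda(\mathbf x;q,t)\quad\text{equals}\quad F:=\prod_i\frac{(\beta x_i;q)_\infty}{(x_i;q)_\infty}\prod_{i<j}\frac{(tx_ix_j;q)_\infty}{(x_ix_j;q)_\infty}.
\]
\end{theorem}

The coefficients lie in the field $\mathbb Q(q,t)(\beta)=\mathbb Q(\beta,t)$ of rational functions in $\beta$ and $t$, with $q=\beta^2/t$. The automorphism $\beta\mapsto-\beta$ fixes $q$ and $t$, so both square roots of $qt$ are covered. At $q=t=\beta$ we have $A_\lambda=1$ and $P_\lambda=s_\lambda$, and the theorem becomes \eqref{eq:schur}.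

The equivalence of the two theorems is a change of variables (Section~\ref{sec:reduction}). To prove Theorem~\ref{thm:littlewood} we characterize $F$ by its behavior under the adjoints of multiplication by the $e_r$; through the Pieri rule, the same behavior for $G$ is a recursion that balances the ways of adding a vertical strip to a partition $\mu$ against the ways of removing one (Section~\ref{sec:functional}). Each term of the recursion is a product of values of one rational function $c$ at the ratios of the numbers $q^{\mu_i}t^{-i}$ (Section~\ref{sec:products}). The recursion is then the limit $N\to\infty$ of an identity between rational functions in $N$ variables (Sections~\ref{sec:rational} and~\ref{sec:limit}). Section~\ref{sec:skew} gives a skew form of Theorem~\ref{thm:littlewood}. Section~\ref{sec:class} replaces the numerators in \eqref{eq:Omega} by $z^{2a+1}-uw^{2l+1}$ and determines all $u$ for which the logarithm stops in degree two.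

\section{Background}\label{sec:background}

\subsection*{Two identities for series}
The $q$-binomial theorem states that
\begin{equation}\label{eq:qbinomial}
\exp\sum_{k\ge1}\frac{y^k}{k}\,\frac{1-\alpha^k}{1-q^k}=\frac{(\alpha y;q)_\infty}{(y;q)_\infty}=\sum_{n\ge0}\frac{(\alpha;q)_n}{(q;q)_n}\,y^n .
\end{equation}
We shall also meet signs $(-1)^k$ in sums of the form \eqref{eq:logLog}. Such a sign does not come from an Adams operation, because $\psi_k(-1)=-1$. It is removed by the identity
\begin{equation}\label{eq:sign}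
\sum_{k\ge1}\frac{(-1)^{k-1}d_k}{k}=\sum_{k\ge1}\frac{d_k}k-\sum_{k\ge1}\frac{d_{2k}}k ,
\end{equation}
valid whenever $d_k$ has degree $k$: one subtracts twice the terms $d_{2k}/(2k)$.

\subsection*{Macdonald functions}
The following facts are from \cite[Ch.~VI]{Mac}. On symmetric functions over $\mathbb Q(q,t)$ consider the nondegenerate symmetric form
\[
\langle p_\lambda,p_\mu\rangle_{q,t}=\delta_{\lambda\mu}\,z_\lambda\prod_i\frac{1-q^{\lambda_i}}{1-t^{\lambda_i}},\qquad z_\lambda=\prod_{k}k^{n_k}\,n_k!,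
\]
where $n_k$ is the number of parts of $\lambda$ equal to $k$. The $P_\lambda$ are the orthogonal basis for this form such that $P_\lambda$ is $m_\lambda$ plus a combination of the $m_\mu$ with $\mu<\lambda$ in dominance order. For $q=t$ the form is the Hall inner product and $P_\lambda=s_\lambda$. All the hook products that we need are values of
\[
C_\lambda(\alpha)=\prod_{s\in\lambda}(1-\alpha q^at^l).
\]
Namely, put
\begin{equation}\label{eq:hooks}
b_\lambda=\frac{C_\lambda(t)}{C_\lambda(q)},\qquad Q_\lambda=b_\lambda P_\lambda,\qquad J_\lambda=C_\lambda(t)P_\lambda,\qquad\text{and note that}\quad A_\lambda=\frac{C_\lambda(\beta)}{C_\lambda(q)} .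
\end{equation}
Then $\langle P_\lambda,Q_\mu\rangle_{q,t}=\delta_{\lambda\mu}$. With $n(\lambda)=\sum_{s\in\lambda}l(s)$, the modified function is
\[
\tilde H_\lambda(\mathbf x;q,t)=t^{n(\lambda)}J_\lambda\Big[\tfrac{X}{1-t^{-1}};q,t^{-1}\Big],
\]
where the bracket means that $J_\lambda(\mathbf x;q,t^{-1})$ is written as a polynomial in the $p_k$ and each $p_k$ is replaced by $p_k/(1-t^{-k})$.

For partitions $\mu\subset\lambda$, the skew diagram $\lambda/\mu$ is a vertical $r$-strip if it has $r$ boxes, at most one in each row. We write $\mathcal V^+_r(\mu)$ for the set of $\lambda$ such that $\lambda/\mu$ is a vertical $r$-strip, and $\mathcal V^-_r(\mu)$ for the set of $\nu$ such that $\mu/\nu$ is one. The Pieri rule \cite[VI, (6.24)(iv) and (6.13)]{Mac} states that $P_\mu e_r=\sum_{\lambda\in\mathcal V_r^+(\mu)}\psi'_{\lambda/\mu}P_\lambda$, where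
\begin{equation}\label{eq:pieri}
\psi'_{\lambda/\mu}=\prod\frac{(1-q^{\mu_i-\mu_j}t^{j-i-1})(1-q^{\lambda_i-\lambda_j}t^{j-i+1})}{(1-q^{\mu_i-\mu_j}t^{j-i})(1-q^{\lambda_i-\lambda_j}t^{j-i})},
\end{equation}
the product being over the pairs $i<j$ with $\lambda_i=\mu_i$ and $\lambda_j=\mu_j+1$.

For one-row partitions, $P_{(n)}=\frac{(q;q)_n}{(t;q)_n}g_n$ with $\sum_ng_ny^n=\prod_i(tx_iy;q)_\infty/(x_iy;q)_\infty$. By \eqref{eq:qbinomial} the coefficient of $x_1^ix_2^j$ in $g_{i+j}$ is $\frac{(t;q)_i(t;q)_j}{(q;q)_i(q;q)_j}$. Writing $[M]f$ for the coefficient of a monomial $M$ in $f$, we get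
\begin{equation}\label{eq:onerow}
[x_1x_2]P_{(2)}=\frac{(1+q)(1-t)}{1-qt},\qquad[x_1^2x_2]P_{(3)}=\frac{(1-q^3)(1-t)}{(1-q)(1-q^2t)} .
\end{equation}

Finally, the first equality in \eqref{eq:qbinomial} and $\sum_{i<j}x_i^kx_j^k=(p_k^2-p_{2k})/2$ give
\begin{equation}\label{eq:logF}
\log F=\sum_{k\ge1}\frac1k\Big[\frac{1-\beta^k}{1-q^k}\,p_k+\frac{1-t^k}{1-q^k}\cdot\frac{p_k^2-p_{2k}}2\Big].
\end{equation}

\section{From the Cauchy function to the Littlewood identity}\label{sec:reduction}

Put
\[
q=z^2,\qquad\tau=w^{-1},\qquad t=\tau^2=w^{-2},\qquad\beta=z\tau=z/w .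
\]
Then $\beta^2=qt$, which is where this relation comes from, and $\beta,t$ are algebraically independent, so $\mathbb Q(\beta,t)\subset\mathbb Q(z,w)$. Let $\varphi$ be the $\mathbb Q(z,w)$-algebra automorphism of $\widehat\Lambda$ with
\[
\varphi(p_k)=\bar p_k:=\frac{p_k}{1-t^k}.
\]
It preserves degrees, and $\psi_k(\bar p_j)=\bar p_{jk}$. For $f\in\widehat\Lambda$ let $f(-\tau\mathbf x)$ be the result of substituting $-\tau x_i$ for $x_i$, that is, $(-\tau)^kp_k$ for $p_k$.

\begin{proposition}\label{prop:reduction}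
With these substitutions,
\begin{align}
\Omega(z,w)&=\varphi\big(G(-\tau\mathbf x)\big)=\sum_\lambda(-\tau)^{|\lambda|}A_\lambda\,\varphi(P_\lambda),\label{eq:OmegaG}\\
(z^2-1)(1-w^2)\operatorname{Log}\varphi\big(F(-\tau\mathbf x)\big)&=(z-w)\,m_{(1)}+\frac1{z^2+1}\,m_{(2)}+m_{(1^2)} .\label{eq:LogF}
\end{align}
\end{proposition}

Since $\operatorname{Log}$ and $f\mapsto\varphi(f(-\tau\mathbf x))$ are injective, the proposition shows that Theorems~\ref{thm:main} and~\ref{thm:littlewood} are equivalent.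

\begin{proof}
By definition, $\tilde H_\lambda(\mathbf x;z^2,w^2)=t^{-n(\lambda)}C_\lambda(t)\,\varphi(P_\lambda)$. The three factors attached to a box in \eqref{eq:Omega} are
\begin{gather*}
z^{2a+1}-w^{2l+1}=-\tau^{-2l-1}(1-\beta q^at^l),\\
z^{2a+2}-w^{2l}=-t^{-l}(1-q^{a+1}t^l),\qquad z^{2a}-w^{2l+2}=-t^{-l-1}(1-q^at^{l+1}).
\end{gather*}
The factors $1-q^at^{l+1}$ cancel against $C_\lambda(t)$. The monomials combine to $-\tau^{-2l-1}t^{2l+1}=-\tau\cdot t^{l}$ for each box, and $\prod_st^{l}=t^{n(\lambda)}$ cancels against $t^{-n(\lambda)}$. This proves \eqref{eq:OmegaG}.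

By \eqref{eq:logF},
\[
\log\varphi\big(F(-\tau\mathbf x)\big)=\sum_{k\ge1}\frac1k\Big[(-1)^kd_k+\frac{t^k(1-t^k)}{1-q^k}\cdot\frac{\bar p_k^{\,2}-\bar p_{2k}}2\Big],\qquad d_k=\frac{\tau^k(1-\beta^k)}{1-q^k}\,\bar p_k .
\]
Here $d_k=\psi_k(d_1)$ and $d_{2k}=\psi_k(d_2)$. By \eqref{eq:sign} and \eqref{eq:logLog}, the plethystic logarithm is
\[
V=-\frac{\tau(1-\beta)}{1-q}\,\bar p_1+\frac{t(1-qt)}{1-q^2}\,\bar p_2+\frac{t(1-t)}{1-q}\cdot\frac{\bar p_1^{\,2}-\bar p_2}2 .
\]
Multiply by $(z^2-1)(1-w^2)=(1-q)(1-t)/t$ and use $\bar p_1=p_1/(1-t)$, $\bar p_2=p_2/(1-t^2)$. The first term becomes $-\tau^{-1}(1-z\tau)p_1=(z-w)m_{(1)}$. The second becomes $\frac{1-qt}{(1+q)(1+t)}m_{(2)}$, as $p_2=m_{(2)}$. For the third, $p_1^2=m_{(2)}+2m_{(1^2)}$ gives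
\begin{equation}\label{eq:third}
\frac{(1-q)(1-t)}t\cdot\frac{t(1-t)}{1-q}\cdot\frac{\bar p_1^{\,2}-\bar p_2}2=\frac{p_1^2}2-\frac{1-t}{2(1+t)}\,p_2=\frac t{1+t}\,m_{(2)}+m_{(1^2)} .
\end{equation}
The total coefficient of $m_{(2)}$ is $\frac{(1-qt)+t(1+q)}{(1+q)(1+t)}=\frac1{1+q}=\frac1{z^2+1}$.
\end{proof}

\section{A functional equation that characterizes the product}\label{sec:functional}

We begin with the smallest cases of Theorem~\ref{thm:littlewood}, to see what the hypothesis on $\beta$ does.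

\begin{example}\label{ex:degree2}
Let $\beta$ be an indeterminate, independent of $q$ and $t$. In one variable only the partitions $(n)$ contribute, $P_{(n)}(x_1)=x_1^n$ and $A_{(n)}=(\beta;q)_n/(q;q)_n$, so $G=F$ is the $q$-binomial theorem \eqref{eq:qbinomial}, valid for every $\beta$. In two variables consider $\omega_{11}=[x_1x_2]\log G=[x_1x_2]G-A_{(1)}^2$. With \eqref{eq:onerow}, $P_{(1^2)}=m_{(1^2)}$ and $A_{(1^2)}=\frac{(1-\beta)(1-\beta t)}{(1-q)(1-qt)}$,
\[
\omega_{11}=\frac{1-\beta}{(1-q)^2(1-qt)}\big[(1-\beta q)(1-t)+(1-\beta t)(1-q)-(1-\beta)(1-qt)\big].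
\]
Comparing the coefficients of $\beta^0$ and $\beta^1$, each of which reduces to $1-q-t+qt=(1-q)(1-t)$, gives
\begin{equation}\label{eq:bracket}
(1-\beta q)(1-t)+(1-\beta t)(1-q)=(1-\beta)(1-qt)+(1+\beta)(1-q)(1-t),
\end{equation}
and therefore
\begin{equation}\label{eq:omega11}
\omega_{11}=\frac{(1-\beta^2)(1-t)}{(1-q)(1-qt)} .
\end{equation}
By \eqref{eq:logF}, $[x_1x_2]\log F=(1-t)/(1-q)$. The two agree exactly when $\beta^2=qt$.
\end{example}

From now on $\beta^2=qt$ and symmetric functions have coefficients in $\mathbb Q(\beta,t)$. The difficulty is that $F$ is simple in terms of power sums while $G$ is given in the basis $P_\lambda$. We need operators that act explicitly on both, and enough of them to determine a symmetric function. Multiplication by $e_r$ acts on the $P_\lambda$ by the Pieri rule, hence so does its adjoint $e_r^\perp$ for $\langle\,,\rangle_{q,t}$; and the generating function of the adjoints is a translation in the $p_k$. Let $y$ be a further variable and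
\[
E(y)=\sum_{r\ge0}e_ry^r=\exp\sum_{k\ge1}\frac{(-1)^{k-1}}kp_ky^k,\qquad E^\perp(y)=\sum_{r\ge0}y^re_r^\perp .
\]
Each $e_r^\perp$ lowers the degree by $r$, so it acts on infinite sums degree by degree.

\begin{lemma}\label{lem:translation}
The map $E^\perp(y)$ is the ring homomorphism
\[
p_k\longmapsto p_k+\varepsilon_k,\qquad\varepsilon_k=(-1)^{k-1}y^k\,\frac{1-q^k}{1-t^k}.
\]
\end{lemma}

\begin{proof}
If $p_\lambda=p_kp_\mu$ and $\lambda$ has $n$ parts equal to $k$, then $z_\lambda=kn\,z_\mu$ and $\partial p_\lambda/\partial p_k=n\,p_\mu$. Comparing $\langle p_kp_\mu,p_\lambda\rangle_{q,t}$ with $\langle p_\mu,\partial p_\lambda/\partial p_k\rangle_{q,t}$ gives $p_k^\perp=k\frac{1-q^k}{1-t^k}\,\partial/\partial p_k$. These operators commute and $(fg)^\perp=g^\perp f^\perp$, so $E^\perp(y)=\exp\sum_k\varepsilon_k\,\partial/\partial p_k$, which is the stated translation by Taylor's formula.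
\end{proof}

Put, using \eqref{eq:qbinomial} in base $t$,
\[
\theta(y)=\exp\sum_{k\ge1}\frac{\gamma_k}{k}=\sum_{m\ge0}\frac{(\beta;t)_m}{(t;t)_m}\,y^m,\qquad\gamma_k=y^k\,\frac{1-\beta^k}{1-t^k}.
\]

\begin{proposition}\label{prop:unique}
The series $F$ satisfies
\begin{equation}\label{eq:functional}
E^\perp(y)f=\theta(y)\,E(y)\,f ,
\end{equation}
and it is the only solution $f$ with constant term $1$.
\end{proposition}

\begin{proof}
Under $p_k\mapsto p_k+\varepsilon_k$ the expression \eqref{eq:logF} for $\log F$ increases by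
\begin{equation}\label{eq:increase}
\sum_k\frac1k\,\frac{1-t^k}{1-q^k}\,p_k\varepsilon_k+\sum_k\frac1k\Big[\frac{1-\beta^k}{1-q^k}\,\varepsilon_k+\frac{1-t^k}{1-q^k}\cdot\frac{\varepsilon_k^2-\varepsilon_{2k}}2\Big].
\end{equation}
The first sum is $\log E(y)$. In the second, $\frac{1-\beta^k}{1-q^k}\varepsilon_k=(-1)^{k-1}\gamma_k$, and since $\varepsilon_{2k}=-y^{2k}\frac{1-q^{2k}}{1-t^{2k}}$,
\[
\frac{1-t^k}{1-q^k}\cdot\frac{\varepsilon_k^2-\varepsilon_{2k}}2=\frac{y^{2k}}2\Big(\frac{1-q^k}{1-t^k}+\frac{1+q^k}{1+t^k}\Big)=y^{2k}\,\frac{1-q^kt^k}{1-t^{2k}}=\gamma_{2k},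
\]
where the last equality uses $\beta^2=qt$. By \eqref{eq:sign} the second sum is $\sum_k\gamma_k/k=\log\theta(y)$. So $F$ satisfies \eqref{eq:functional}.

Let $f$ be a solution with constant term $1$, and $D=f/F=1+D_1+D_2+\cdots$ with $D_d$ of degree $d$. Because $E^\perp(y)$ is a ring homomorphism, $\theta Ef=E^\perp(DF)=E^\perp(D)\,\theta EF$, so $E^\perp(y)D=D$. Thus $e_r^\perp D_d=0$ for all $r\ge1$ and all $d$. For $|\lambda|=d>0$ this gives $\langle D_d,e_\lambda\rangle_{q,t}=\langle e_{\lambda_1}^\perp D_d,e_{\lambda_2}e_{\lambda_3}\cdots\rangle_{q,t}=0$. The $e_\lambda$ form a basis and the form is nondegenerate, so $D_d=0$ and $f=F$.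
\end{proof}

All powers of $y$ are needed for uniqueness: $e_1^\perp$ is a multiple of $\partial/\partial p_1$ and kills $p_2$.

It remains to show that $G$ satisfies \eqref{eq:functional}. By duality, the Pieri rule and $\langle P_\lambda,P_\lambda\rangle_{q,t}=b_\lambda^{-1}$,
\[
E^\perp(y)P_\lambda=\sum_\mu\langle P_\lambda,E(y)Q_\mu\rangle_{q,t}\,P_\mu=\sum_\mu\frac{b_\mu}{b_\lambda}\,\psi'_{\lambda/\mu}\,y^{|\lambda|-|\mu|}P_\mu,
\]
the last sum being over the $\mu$ with $\lambda/\mu$ a vertical strip. Taking the coefficient of $y^rP_\mu$ on both sides of \eqref{eq:functional} with $f=G$, we see that \eqref{eq:functional} holds for $G$ if and only if the following holds.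

\begin{proposition}\label{prop:recursion}
In $\mathbb Q(\beta,t)$, for every partition $\mu$ and every $r\ge0$,
\begin{equation}\label{eq:recursion}
\sum_{\lambda\in\mathcal V_r^+(\mu)}A_\lambda\frac{b_\mu}{b_\lambda}\,\psi'_{\lambda/\mu}=\sum_{m=0}^r\frac{(\beta;t)_m}{(t;t)_m}\sum_{\nu\in\mathcal V^-_{r-m}(\mu)}A_\nu\,\psi'_{\mu/\nu}.
\end{equation}
\end{proposition}

The proof occupies the next three sections. Note from \eqref{eq:hooks} that $A_\lambda/b_\lambda=C_\lambda(\beta)/C_\lambda(t)$.

\begin{example}\label{ex:recursion}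
For $\mu=\emptyset$ the left side is $A_{(1^r)}/b_{(1^r)}=(\beta;t)_r/(t;t)_r$, which is also the right side; this case dictates the choice of $\theta$. For $\mu=(1)$ and $r=1$ we have $\psi'_{(2)/(1)}=1$ and $\psi'_{(1^2)/(1)}=\frac{(1-q)(1-t^2)}{(1-qt)(1-t)}$. After division by $A_{(1)}=\frac{1-\beta}{1-q}$ the recursion reads
\begin{equation}\label{eq:fourterms}
\frac{1-\beta q}{1-qt}+\frac{(1-\beta t)(1-q)}{(1-t)(1-qt)}=\frac{1-q}{1-\beta}+\frac{1-\beta}{1-t}.
\end{equation}
The four terms come from $\lambda=(2)$, $\lambda=(1^2)$, $\nu=\emptyset$ and $m=1$. By \eqref{eq:bracket} the left side is $\frac{1-\beta}{1-t}+\frac{(1+\beta)(1-q)}{1-qt}$, and \eqref{eq:fourterms} follows from $1-qt=(1-\beta)(1+\beta)$.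
\end{example}

\section{The terms of the recursion as products}\label{sec:products}

The Pieri coefficient \eqref{eq:pieri} is a product over pairs of rows of functions of $q^{\mu_i-\mu_j}t^{j-i}$, which is a ratio $\xi_i/\xi_j$ of the numbers
\[
\xi_i=q^{\mu_i}t^{-i}\qquad(i\ge1).
\]
We shall see that the hook products have the same shape, and that in each term of \eqref{eq:recursion} everything combines into values of the single function
\[
c(v)=\frac{(1-tv)(1-\beta v/t)}{(1-v)(1-\beta v)} .
\]
For arbitrary $\beta$ and $t$ it satisfies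
\begin{equation}\label{eq:cprops}
c(0)=c(\infty)=1,\qquad c(1/t)=0,\qquad c\Big(\frac1{\beta v}\Big)=c(v),
\end{equation}
the last because $c(1/\beta v)=\frac{(\beta v-t)(v-1/t)}{(\beta v-1)(v-1)}$ and both numerators equal $1-(t+\beta/t)v+\beta v^2$. Along a geometric progression of ratio $t$ its values telescope:
\begin{equation}\label{eq:telescope}
\prod_{d=k}^Dc(vt^d)=\prod_{d=k}^D\frac{1-vt^{d+1}}{1-vt^d}\cdot\frac{1-\beta vt^{d-1}}{1-\beta vt^d}=\frac{1-vt^{D+1}}{1-vt^k}\cdot\frac{1-\beta vt^{k-1}}{1-\beta vt^D}.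
\end{equation}
When $\beta^2=qt$ we have $t/\beta=\beta/q$ and $1/\beta=\beta/(qt)$, so the symmetry in \eqref{eq:cprops} gives
\begin{equation}\label{eq:cinverse}
c(1/\rho)=c(\rho/\beta)=\frac{(1-\beta\rho/q)(1-\rho/t)}{(1-\beta\rho/(qt))(1-\rho)} .
\end{equation}

To take limits we give the parameters numerical values. In this section and in Section~\ref{sec:limit} fix real numbers
\begin{equation}\label{eq:params}
0<q<1,\qquad0<t<1,\qquad\log q/\log t\notin\mathbb Q,\qquad\beta=\sqrt{qt}>0 .
\end{equation}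
Then $q^it^j\ne1$ for rational $(i,j)\ne(0,0)$. For $i\ne j$ the exponent of $t$ in $\xi_i/\xi_j$ is a nonzero integer and in $\beta\xi_i/\xi_j$ it is a half-integer, so neither number is $1$ and $c(\xi_i/\xi_j)$ is finite. This is the only purpose of the irrationality condition.

\begin{example}\label{ex:mu1}
The whole argument is visible for $\mu=(1)$, $r=1$. Here $\xi_1=q/t$ and $\xi_j=t^{-j}$ for $j\ge2$. Consider the two sums
\[
L_N=\sum_{i=1}^N\prod_{j\le N,\,j\ne i}c(\xi_i/\xi_j),\qquad R_N=\sum_{i=1}^N\prod_{j\le N,\,j\ne i}c(\xi_j/\xi_i).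
\]
In $L_N$ the terms $i\ge3$ contain $c(\xi_i/\xi_{i-1})=c(1/t)=0$. By \eqref{eq:telescope}, as $N\to\infty$, the terms $i=1$ and $i=2$ are
\[
\prod_{d=1}^{N-1}c(qt^d)\to\frac{1-\beta q}{1-qt},\qquad c(\beta^{-2})\prod_{d=1}^{N-2}c(t^d)\to c(\beta)\,\frac{1-\beta}{1-t}=\frac{(1-\beta t)(1-q)}{(1-t)(1-qt)} .
\]
In $R_N$ the terms $2\le i<N$ contain $c(\xi_{i+1}/\xi_i)=0$. The terms $i=1$ and $i=N$ are
\[
\prod_{d=1}^{N-1}c(q^{-1}t^{-d})=\prod_{d=1}^{N-1}c(qt^d/\beta)\to\frac{1-q}{1-\beta},\qquad c(qt^{N-1})\prod_{d=1}^{N-2}c(t^d)\to\frac{1-\beta}{1-t}.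
\]
These are the four terms of \eqref{eq:fourterms}. So \eqref{eq:fourterms} is the limit of the equality $L_N=R_N$, which, as we shall see, holds for arbitrary values of the $\xi_i$. The zero of $c$ at $1/t$ removes the moves that do not give a partition, with one exception: the term $i=N$ of $R_N$ survives because row $N+1$ is absent, and it produces the coefficient of $\theta$.
\end{example}

For a finite set $I$ of positive integers let $\mathbf 1_I$ be its indicator vector, and let $[n]=\{1,\dots,n\}$. Vertical $r$-strips correspond to sets $I$ of $r$ rows. Write $\ell(\lambda)$ for the number of nonzero parts of $\lambda$.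

\begin{lemma}\label{lem:ratios}
Assume \eqref{eq:params}.
\begin{itemize}
\item[(i)] If $\lambda=\mu+\mathbf 1_I$ is a partition, then $\displaystyle\frac{A_\lambda b_\mu}{A_\mu b_\lambda}\,\psi'_{\lambda/\mu}=\lim_{n\to\infty}\prod_{i\in I,\ j\in[n]\setminus I}c(\xi_i/\xi_j)$.
\item[(ii)] If $\nu=\mu-\mathbf 1_I$ is a partition, then $\displaystyle\frac{A_\nu}{A_\mu}\,\psi'_{\mu/\nu}=\lim_{n\to\infty}\prod_{i\in I,\ j\in[n]\setminus I}c(\xi_j/\xi_i)$.
\end{itemize}
\end{lemma}

\begin{proof}
We first write $C_\kappa(\alpha)$ as a product over pairs of rows, for a partition $\kappa$ and $\alpha\in\{\beta,q,t\}$. Let $n\ge\ell(\kappa)$, so $\kappa_{n+1}=0$. For $k\ge i$, the boxes of row $i$ that lie in columns of length $k$ have leg length $k-i$ and arm lengths $\kappa_i-\kappa_k,\dots,\kappa_i-\kappa_{k+1}-1$. Hence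
\[
C_\kappa(\alpha)=\prod_{1\le i\le k\le n}\frac{(\alpha q^{\kappa_i-\kappa_k}t^{k-i};q)_\infty}{(\alpha q^{\kappa_i-\kappa_{k+1}}t^{k-i};q)_\infty}.
\]
All arguments lie in $(0,1)$, so the infinite products converge and are nonzero. Put $\rho_{ik}=q^{\kappa_i-\kappa_k}t^{k-i}$. Separate the numerators with $k=i$ and the denominators with $k=n$, and shift $k$ by one in the other denominators:
\begin{equation}\label{eq:Cpairs}
C_\kappa(\alpha)=(\alpha;q)_\infty^n\prod_{1\le i<k\le n}\frac{(\alpha\rho_{ik};q)_\infty}{(\alpha\rho_{ik}/t;q)_\infty}\ \prod_{i=1}^n\frac1{(\alpha q^{\kappa_i}t^{n-i};q)_\infty}.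
\end{equation}
Fix $i<k\le n$ and let $\rho=\xi_i/\xi_k$, the value of $\rho_{ik}$ for $\kappa=\mu$. When $\mu$ is replaced by $\mu\pm\mathbf 1_I$, this value is unchanged if $i,k$ are both in $I$ or both outside $I$; such pairs do not occur in \eqref{eq:pieri} either, and contribute $1$. Otherwise $\rho$ becomes $q\rho$ or $\rho/q$, and the $(i,k)$ factor of \eqref{eq:Cpairs} is multiplied by
\[
U(\alpha)=\frac{1-\alpha\rho/t}{1-\alpha\rho}\quad(\rho\to q\rho),\qquad\text{or}\qquad W(\alpha)=\frac{1-\alpha\rho/q}{1-\alpha\rho/(qt)}\quad(\rho\to\rho/q).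
\]

(i) Take $n\ge\ell(\lambda)$ and use $A_\kappa/b_\kappa=C_\kappa(\beta)/C_\kappa(t)$. If $i\in I$, $k\notin I$, then $\rho\to q\rho$, the pair does not occur in $\psi'_{\lambda/\mu}$, and its contribution is
\[
\frac{U(\beta)}{U(t)}=\frac{(1-\beta\rho/t)(1-t\rho)}{(1-\beta\rho)(1-\rho)}=c(\xi_i/\xi_k).
\]
If $i\notin I$, $k\in I$, then $\rho\to\rho/q$, the pair occurs in $\psi'_{\lambda/\mu}$, and by \eqref{eq:cinverse} its contribution is
\[
\frac{1-\beta\rho/q}{1-\beta\rho/(qt)}\cdot\frac{1-\rho/q}{1-t\rho/q}\cdot\frac{(1-\rho/t)(1-t\rho/q)}{(1-\rho)(1-\rho/q)}=c(1/\rho)=c(\xi_k/\xi_i).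
\]
In both cases the index in $I$ is in the numerator of the argument. The last product in \eqref{eq:Cpairs} contributes $\prod_{i\in I}\frac{1-\beta q^{\mu_i}t^{n-i}}{1-q^{\mu_i}t^{n-i+1}}$, which tends to $1$.

(ii) Take $n\ge\ell(\mu)$ and use $A_\kappa=C_\kappa(\beta)/C_\kappa(q)$. If $i\in I$, $k\notin I$, then $\rho\to\rho/q$, the pair does not occur in $\psi'_{\mu/\nu}$, and by \eqref{eq:cinverse} its contribution is
\[
\frac{W(\beta)}{W(q)}=\frac{1-\beta\rho/q}{1-\beta\rho/(qt)}\cdot\frac{1-\rho/t}{1-\rho}=c(1/\rho)=c(\xi_k/\xi_i).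
\]
If $i\notin I$, $k\in I$, then $\rho\to q\rho$. The pair occurs in $\psi'_{\mu/\nu}$, where now the smaller partition has the value $q\rho$ and the larger one the value $\rho$, and its contribution is
\[
\frac{1-\beta\rho/t}{1-\beta\rho}\cdot\frac{1-q\rho}{1-q\rho/t}\cdot\frac{(1-q\rho/t)(1-t\rho)}{(1-q\rho)(1-\rho)}=c(\rho)=c(\xi_i/\xi_k).
\]
In both cases the index in $I$ is in the denominator of the argument. The last product in \eqref{eq:Cpairs} contributes $\prod_{i\in I}\frac{1-q^{\mu_i}t^{n-i}}{1-\beta q^{\mu_i-1}t^{n-i}}$, which tends to $1$.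
\end{proof}

The relation $\beta^2=qt$ enters this proof through \eqref{eq:cinverse}: it makes the pairs with $\rho\to\rho/q$ contribute a value of the same function $c$ as the pairs with $\rho\to q\rho$.

\section{A rational identity}\label{sec:rational}

The two limits in Lemma~\ref{lem:ratios} differ only by inverting all the ratios. The next lemma, a trigonometric form of Ruijsenaars' identity, says that after summation over all subsets of a given size this inversion changes nothing. In it $\beta$ and $t$ are independent and $q$ does not appear.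

\begin{lemma}\label{lem:rational}
Let $t,\beta,v_1,\dots,v_N$ be indeterminates. For every integer $r$,
\[
\Phi_r(v_1,\dots,v_N):=\sum_{I\subset[N],\,|I|=r}\Big(\prod_{i\in I,\,j\notin I}c(v_i/v_j)-\prod_{i\in I,\,j\notin I}c(v_j/v_i)\Big)=0,
\]
where $j$ runs over $[N]\setminus I$.
\end{lemma}

The case $r=1$, which is the one used in Example~\ref{ex:mu1}, is a residue computation and shows the role of the symmetry of $c$. The differential $\prod_jc(v/v_j)\,dv/v$ has residues $1$ at $v=0$ and $-1$ at $v=\infty$, and simple poles at $v=v_i$ and $v=v_i/\beta$. Let $\kappa=-\frac{(1-t)(1-\beta/t)}{1-\beta}\ne0$ be the residue of $c(v)\,dv/v$ at $v=1$. Its residue at $v=1/\beta$ is $-\kappa$, because the residues at $0$ and $\infty$ cancel. Hence the residue of our differential at $v_i$ is $\kappa\prod_{j\ne i}c(v_i/v_j)$, and at $v_i/\beta$ it is $-\kappa\prod_{j\ne i}c(v_i/\beta v_j)=-\kappa\prod_{j\ne i}c(v_j/v_i)$. The sum of all residues is $\kappa\Phi_1=0$. For general $r$ we show directly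 that $\Phi_r$ has no poles.

\begin{proof}
We use induction on $N$. For $N\le1$ all products are empty and $\Phi_r=0$. Let $N\ge2$. The function $\Phi_r$ is symmetric in the $v_i$ and homogeneous of degree $0$. Since
\[
c(v_i/v_j)=\frac{(v_j-tv_i)(v_j-\beta v_i/t)}{(v_j-v_i)(v_j-\beta v_i)}
\]
and each product contains at most one of $c(v_i/v_j)$, $c(v_j/v_i)$, the denominator of $\Phi_r$ divides the product of the forms $v_i-v_j$ $(i<j)$ and $v_j-\beta v_i$ $(i\ne j)$, each to the first power. These forms are pairwise nonproportional because $\beta$ is an indeterminate. By symmetry it suffices to exclude poles along $v_1=v_2$ and along $v_2=\beta v_1$.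

\emph{No pole along $v_1=v_2$.} The function $(v_1-v_2)\Phi_r$ can be restricted to this hyperplane and changes sign under $v_1\leftrightarrow v_2$. So its restriction equals its own negative and is $0$.

\emph{No pole along $v_2=\beta v_1$.} Only products containing $c(v_1/v_2)$ have this pole. In the first sum these have $I=\{1\}\cup K$, in the second $I=\{2\}\cup K$, where $K\subset\{3,\dots,N\}$ and $|K|=r-1$. With $K^c=\{3,\dots,N\}\setminus K$ they are, respectively,
\begin{gather*}
c(v_1/v_2)\prod_{j\in K^c}c(v_1/v_j)\prod_{i\in K}c(v_i/v_2)\prod_{i\in K,\,j\in K^c}c(v_i/v_j),\\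
c(v_1/v_2)\prod_{j\in K^c}c(v_j/v_2)\prod_{i\in K}c(v_1/v_i)\prod_{i\in K,\,j\in K^c}c(v_j/v_i).
\end{gather*}
On $v_2=\beta v_1$, \eqref{eq:cprops} gives $c(v_k/v_2)=c\big(1/(\beta\,v_1/v_k)\big)=c(v_1/v_k)$ for $k\ge3$. So in both lines the two middle products combine to $\prod_{k\ge3}c(v_1/v_k)$, which does not depend on $K$. The restriction of $(v_2-\beta v_1)\Phi_r$ to the hyperplane is therefore the restriction of $(v_2-\beta v_1)\,c(v_1/v_2)$ times $\prod_{k\ge3}c(v_1/v_k)\cdot\Phi_{r-1}(v_3,\dots,v_N)$, which is $0$ by induction.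

Thus $\Phi_r$ is a polynomial in the $v_i$, homogeneous of degree $0$, that is, a constant. Put $v_i=\sigma^i$ with $\sigma$ an indeterminate and then set $\sigma=0$. Each ratio $v_i/v_j$ is a nonzero power of $\sigma$ and $c(0)=c(\infty)=1$, so every product takes the value $1$ and the constant is $\binom Nr-\binom Nr=0$.
\end{proof}

\section{The limit of infinitely many rows}\label{sec:limit}

\begin{proof}[Proof of Proposition~\ref{prop:recursion}]
Both sides of \eqref{eq:recursion} are rational functions of $\beta$ and $t$ whose denominators are products of factors $1-q^it^j$ with $i,j\ge0$ not both zero. These do not vanish at the points \eqref{eq:params}, and such points $(\beta,t)$ are dense in the open set $0<t<1$, $0<\beta<\sqrt t$. A polynomial that vanishes on them is zero, so it suffices to prove \eqref{eq:recursion} under the assumption \eqref{eq:params}. Then $A_\mu\neq0$.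

Let $\ell=\ell(\mu)$ and $N>\ell+r$. No denominator in Lemma~\ref{lem:rational} vanishes at $v_i=\xi_i$, so $L_N=R_N$, where
\[
L_N=\sum_{I\subset[N],\,|I|=r}\ \prod_{i\in I,\,j\notin I}c(\xi_i/\xi_j),\qquad R_N=\sum_{I\subset[N],\,|I|=r}\ \prod_{i\in I,\,j\notin I}c(\xi_j/\xi_i).
\]
The number of terms grows with $N$; the point is that the number of nonzero terms does not.

\emph{The sum $L_N$.} If $\mu+\mathbf 1_I$ is not a partition, there is $i\ge2$ with $i\in I$, $i-1\notin I$ and $\mu_{i-1}=\mu_i$. Then $\xi_i/\xi_{i-1}=1/t$ and the term vanishes. The remaining $I$ correspond to the $\lambda\in\mathcal V_r^+(\mu)$; they lie in $[\ell+r]$ and form a finite set independent of $N$. By Lemma~\ref{lem:ratios}(i), $A_\mu L_N$ tends to the left side of \eqref{eq:recursion}.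

\emph{The sum $R_N$.} A term vanishes if there is $i<N$ with $i\in I$, $i+1\notin I$ and $\mu_i=\mu_{i+1}$, for then $\xi_{i+1}/\xi_i=1/t$. Suppose there is no such $i$. As $\mu_i=0$ for $i>\ell$, an element $i\in I$ with $\ell<i<N$ forces $i+1\in I$, so
\[
I=J\cup\{N-m+1,\dots,N\},\qquad J\subset[\ell],\qquad|J|=r-m,
\]
for some $0\le m\le r$. Moreover $\nu=\mu-\mathbf 1_J$ is a partition: an inequality $\nu_i<\nu_{i+1}$ requires $i\in J$, $i+1\notin J$ and $\mu_i=\mu_{i+1}$, which is excluded for $i<\ell$ by assumption and for $i=\ell$ because $\mu_\ell>\mu_{\ell+1}=0$. Hence $R_N$ is the sum of the terms indexed by the pairs $(m,\nu)$ with $\nu\in\mathcal V^-_{r-m}(\mu)$, again a finite set independent of $N$. The complement of $I$ is $[N-m]\setminus J$, and we split the term as $\Pi_1\Pi_2\Pi_3$ according to the positions of $i$ and $j$.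
\begin{itemize}
\item For $i\in J$: $\Pi_1=\prod_{i\in J,\ j\in[N-m]\setminus J}c(\xi_j/\xi_i)\to\frac{A_\nu}{A_\mu}\psi'_{\mu/\nu}$ by Lemma~\ref{lem:ratios}(ii).
\item For $i>N-m$ and $j\le\ell$: $\Pi_2=\prod_{i>N-m}\prod_{j\in[\ell]\setminus J}c(q^{\mu_j}t^{i-j})\to1$, since the number of factors is fixed, the arguments tend to $0$ and $c(0)=1$.
\item For $i=N-m+k$ with $1\le k\le m$ and $\ell<j\le N-m$: the argument is $t^d$ with $d=i-j$ running from $k$ to $D_k=N-m+k-\ell-1$. By \eqref{eq:telescope},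
\[
\Pi_3=\prod_{k=1}^m\frac{1-t^{D_k+1}}{1-t^k}\cdot\frac{1-\beta t^{k-1}}{1-\beta t^{D_k}}\to\prod_{k=1}^m\frac{1-\beta t^{k-1}}{1-t^k}=\frac{(\beta;t)_m}{(t;t)_m}.
\]
\end{itemize}
So $A_\mu R_N$ tends to the right side of \eqref{eq:recursion}.
\end{proof}

\begin{proof}[Proof of Theorems~\ref{thm:littlewood} and~\ref{thm:main}]
By Proposition~\ref{prop:recursion}, $G$ satisfies \eqref{eq:functional}, and its constant term is $1$. By Proposition~\ref{prop:unique}, $G=F$. Then \eqref{eq:OmegaG} and \eqref{eq:LogF} give Theorem~\ref{thm:main}.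
\end{proof}

\section{The skew identity}\label{sec:skew}

Let $\mathbf y=\{y_1,y_2,\dots\}$ be a second set of variables and
\[
\Pi(\mathbf x,\mathbf y)=\exp\sum_{k\ge1}\frac1k\,\frac{1-t^k}{1-q^k}\,p_k(\mathbf x)p_k(\mathbf y).
\]
The skew Macdonald functions satisfy \cite[VI.7]{Mac}
\begin{equation}\label{eq:skewdef}
P_\lambda(\mathbf x,\mathbf y)=\sum_\mu P_{\lambda/\mu}(\mathbf y)P_\mu(\mathbf x),\qquad P_\nu(\mathbf x)\,\Pi(\mathbf x,\mathbf y)=\sum_\mu Q_{\mu/\nu}(\mathbf y)P_\mu(\mathbf x),
\end{equation}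
and either formula determines the skew functions that occur in it.

\begin{theorem}\label{thm:skew}
Let $\beta^2=qt$, and let $A_\lambda$ and $F$ be as in Theorem~\ref{thm:littlewood}. For every partition $\mu$,
\[
\sum_\lambda A_\lambda P_{\lambda/\mu}(\mathbf y;q,t)=F(\mathbf y)\sum_\nu A_\nu Q_{\mu/\nu}(\mathbf y;q,t).
\]
\end{theorem}

\begin{proof}
Since $p_k(\mathbf x,\mathbf y)=p_k(\mathbf x)+p_k(\mathbf y)$, only the terms $p_k^2/2$ in \eqref{eq:logF} produce cross terms, and $F(\mathbf x,\mathbf y)=F(\mathbf x)F(\mathbf y)\Pi(\mathbf x,\mathbf y)$. Apply Theorem~\ref{thm:littlewood} to $F(\mathbf x,\mathbf y)$ and to $F(\mathbf x)$, and use \eqref{eq:skewdef}: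
\[
\sum_{\lambda,\mu}A_\lambda P_{\lambda/\mu}(\mathbf y)P_\mu(\mathbf x)=F(\mathbf y)\sum_\nu A_\nu P_\nu(\mathbf x)\Pi(\mathbf x,\mathbf y)=F(\mathbf y)\sum_{\nu,\mu}A_\nu Q_{\mu/\nu}(\mathbf y)P_\mu(\mathbf x).
\]
Compare the coefficients of $P_\mu(\mathbf x)$.
\end{proof}

\begin{remark}
The case $\mu=\emptyset$ is Theorem~\ref{thm:littlewood}. The specialization $p_k(\mathbf y)\mapsto\varepsilon_k$ sends $\Pi(\mathbf x,\mathbf y)$ to $E(y)$ and $F(\mathbf y)$ to $\theta(y)$, these being the two sums in \eqref{eq:increase}, and sends $P_\lambda(\mathbf x,\mathbf y)$ to $E^\perp(y)P_\lambda$. So the recursion \eqref{eq:recursion} is the image of Theorem~\ref{thm:skew} under this one specialization.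
\end{remark}

\section{A one-parameter family}\label{sec:class}

How special are the numerators $z^{2a+1}-w^{2l+1}$ in \eqref{eq:Omega}? We insert a parameter $u$. To take a plethystic logarithm we must know how the Adams operations act on $u$, and we allow any action. Let $K\supseteq\mathbb Q(z,w)$ be a field with commuting endomorphisms $\psi_k$, $k\ge1$, such that $\psi_1=\mathrm{id}$, $\psi_j\psi_k=\psi_{jk}$, $\psi_k(z)=z^k$ and $\psi_k(w)=w^k$. Extend $\psi_k$ to series of symmetric functions over $K$ by $x_i\mapsto x_i^k$, and define $\operatorname{Exp}$ and $\operatorname{Log}$ as in Section~\ref{sec:intro}.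

\begin{theorem}\label{thm:class}
Let $u\in K$ and
\[
\Omega_u=\sum_\lambda\ \prod_{s\in\lambda}\frac{z^{2a+1}-u\,w^{2l+1}}{(z^{2a+2}-w^{2l})(z^{2a}-w^{2l+2})}\ \tilde H_\lambda(\mathbf x;z^2,w^2).
\]
The following are equivalent:
\begin{itemize}
\item[(1)] $\operatorname{Log}\Omega_u$ has no component of degree $3$;
\item[(2)] $\operatorname{Log}\Omega_u$ has no component of degree $\ge3$;
\item[(3)] $u\in\{1,-1,z/w\}$.
\end{itemize}
In these cases $(z^2-1)(1-w^2)\operatorname{Log}\Omega_u$ equals
\[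
\begin{cases}
(z-w)\,m_{(1)}+\dfrac1{z^2+1}\,m_{(2)}+m_{(1^2)}&\text{for }u=1,\\[2mm]
(z+w)\,m_{(1)}+\dfrac1{(1+z^2)(1+w^2)}\,m_{(2)}+m_{(1^2)}&\text{for }u=-1,\\[2mm]
0&\text{for }u=z/w.
\end{cases}
\]
\end{theorem}

The implication (1)$\Rightarrow$(3) rests on one coefficient in degree three.

\begin{lemma}\label{lem:omega}
Let $\beta$ be an indeterminate, independent of $q$ and $t$, and $G=\sum_\lambda A_\lambda P_\lambda$ with $A_\lambda=C_\lambda(\beta)/C_\lambda(q)$. Then
\[
\omega(\beta):=[x_1^2x_2]\log G=\frac{(1-\beta)(1-t)(\beta^2-qt)}{(1-q)(1-qt)(1-q^2t)} .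
\]
\end{lemma}

\begin{proof}
Let $G_d$ be the component of degree $d$, restricted to two variables. The component of degree $3$ of $\log G$ is $G_3-G_1G_2+G_1^3/3$. With $G_1=A_{(1)}(x_1+x_2)$ and $G_2=A_{(2)}(x_1^2+x_2^2)+(\omega_{11}+A_{(1)}^2)x_1x_2$, where $\omega_{11}$ is as in Example~\ref{ex:degree2}, the terms $A_{(1)}^3$ cancel. Since $[x_1^2x_2]P_{(21)}=1$ and $[x_1^2x_2]P_{(1^3)}=0$,
\[
\omega(\beta)=A_{(3)}\,[x_1^2x_2]P_{(3)}+A_{(21)}-A_{(2)}A_{(1)}-\omega_{11}A_{(1)} .
\]
The boxes of $(21)$ have $(a,l)=(1,1),(0,0),(0,0)$, so $A_{(21)}=\frac{(1-\beta)^2(1-\beta qt)}{(1-q)^2(1-q^2t)}$. Inserting this, $A_{(n)}=(\beta;q)_n/(q;q)_n$, \eqref{eq:onerow} and \eqref{eq:omega11}, we obtain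
\[
\omega(\beta)=\frac{(1-\beta)\big[(1-qt)B-(1-\beta^2)(1-t)(1-q^2)(1-q^2t)\big]}{(1-q)^2(1-q^2)(1-q^2t)(1-qt)},
\]
\[
B=(1-\beta q)(1-\beta q^2)(1-t)+(1-\beta)(1-\beta qt)(1-q^2)-(1-\beta)(1-\beta q)(1-q^2t).
\]
The coefficients of $\beta^0,\beta^1,\beta^2$ in $B$ are
\begin{gather*}
(1-t)+(1-q^2)-(1-q^2t)=(1-t)(1-q^2),\\
(1+q)\big[-q(1-t)-(1+qt)(1-q)+(1-q^2t)\big]=0,\\
q^3(1-t)+qt(1-q^2)-q(1-q^2t)=-q(1-t)(1-q^2).
\end{gather*}
So $B=(1-t)(1-q^2)(1-q\beta^2)$, and the square bracket in $\omega(\beta)$ equals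
\[
(1-t)(1-q^2)\big[(1-qt)(1-q\beta^2)-(1-\beta^2)(1-q^2t)\big]=(1-t)(1-q^2)(1-q)(\beta^2-qt).\qedhere
\]
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:class}]
Keep $q=z^2$, $\tau=w^{-1}$, $t=\tau^2$ and $\varphi$, $\bar p_k$ from Section~\ref{sec:reduction}, with $\varphi$ extended $K$-linearly. Now $z^{2a+1}-uw^{2l+1}=-\tau^{-2l-1}(u-z\tau q^at^l)$, and the other factors are those in the proof of \eqref{eq:OmegaG}. Hence
\begin{equation}\label{eq:Omegau}
\Omega_u=\varphi(\Gamma_u),\qquad\Gamma_u=\sum_\lambda(-\tau)^{|\lambda|}A_\lambda(u,z\tau)P_\lambda,\qquad A_\lambda(u,\beta)=\prod_{s\in\lambda}\frac{u-\beta q^at^l}{1-q^{a+1}t^l}.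
\end{equation}

(1)$\Rightarrow$(3). The automorphism $\varphi$ commutes with every $\psi_k$, since $\psi_k\varphi(p_j)=\bar p_{jk}=\varphi\psi_k(p_j)$ and $\varphi$ is the identity on $K$. So $\operatorname{Log}\Omega_u=\varphi(\operatorname{Log}\Gamma_u)$, and as $\varphi$ preserves degrees, (1) says that $V=\operatorname{Log}\Gamma_u$ has no component of degree $3$. We look at the monomial $x_1^2x_2$ because it does not see the unknown elements $\psi_k(u)$: for $k\ge2$ all exponents in $\psi_k(V)$ are multiples of $k$, so \eqref{eq:logLog} gives $[x_1^2x_2]V=[x_1^2x_2]\log\Gamma_u$. For indeterminates $u,\beta$, the product $A_\lambda(u,\beta)$ is a homogeneous polynomial of degree $|\lambda|$ in $(u,\beta)$. Hence $[x_1^2x_2]\log\sum_\lambda A_\lambda(u,\beta)P_\lambda$ is a homogeneous polynomial of degree $3$, whose value at $u=1$ is $\omega(\beta)$. By Lemma~\ref{lem:omega} it is $\frac{(u-\beta)(1-t)(\beta^2-qtu^2)}{(1-q)(1-qt)(1-q^2t)}$. In this polynomial identity we may substitute $\beta=z\tau$,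 for which $\beta^2=qt$, and any $u\in K$, including $u=0$:
\[
[x_1^2x_2]V=(-\tau)^3\,\frac{(1-t)\,qt\,(u-z\tau)(1-u^2)}{(1-q)(1-qt)(1-q^2t)} .
\]
If (1) holds this is $0$, and since $K$ is a field, $u\in\{z/w,1,-1\}$.

(3)$\Rightarrow$(2), and the formulas. If $u=z/w=z\tau$, every nonempty $\lambda$ has a box with $a=l=0$, whose factor vanishes; so $\Omega_u=1$ and $\operatorname{Log}\Omega_u=0$. The case $u=1$ is Theorem~\ref{thm:main}. Let $u=-1$ and $\beta=-z\tau$, so that again $\beta^2=qt$. Then $A_\lambda(-1,z\tau)=(-1)^{|\lambda|}A_\lambda$ with $A_\lambda$ as in Theorem~\ref{thm:littlewood} for this $\beta$, and $\Gamma_{-1}=G(\tau\mathbf x)=F(\tau\mathbf x)$. By \eqref{eq:logF},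
\[
\log\Omega_{-1}=\sum_{k\ge1}\frac1k\Big[\frac{\tau^k\bar p_k}{1-q^k}+(-1)^{k-1}d_k+\frac{t^k(1-t^k)}{1-q^k}\cdot\frac{\bar p_k^{\,2}-\bar p_{2k}}2\Big],\qquad d_k=\frac{z^k\tau^{2k}}{1-q^k}\,\bar p_k .
\]
As $d_k=\psi_k(d_1)$ and $d_{2k}=\psi_k(d_2)$, \eqref{eq:sign} and \eqref{eq:logLog} give
\[
\operatorname{Log}\Omega_{-1}=\frac{\tau(1+z\tau)}{1-q}\,\bar p_1-\frac{qt^2}{1-q^2}\,\bar p_2+\frac{t(1-t)}{1-q}\cdot\frac{\bar p_1^{\,2}-\bar p_2}2 .
\]
Multiply by $(1-q)(1-t)/t$. The first term becomes $\tau^{-1}(1+z\tau)p_1=(z+w)m_{(1)}$, the second $-\frac{qt}{(1+q)(1+t)}m_{(2)}$, and the third is \eqref{eq:third}. The coefficient of $m_{(2)}$ is $\frac{t(1+q)-qt}{(1+q)(1+t)}=\frac t{(1+q)(1+t)}=\frac1{(1+z^2)(1+w^2)}$.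

(2)$\Rightarrow$(1) is immediate.
\end{proof}

\begin{remark}
Within this family, $u=1$ and $u=-1$ are thus the only values with $\Omega_u\ne1$ for which the logarithm stops in degree two. They are related by $\Omega_{-1}(z,w)=\Omega(z,-w)$. The coefficients of $m_{(2)}$ in the two logarithms are nevertheless not exchanged by $w\mapsto-w$, because this substitution does not commute with $\psi_2$.
\end{remark}

\begin{thebibliography}{9}

\bibitem{LRV}
Emmanuel Letellier and Fernando Rodriguez-Villegas, \emph{E-series of character varieties of non-orientable surfaces}, arXiv:2008.13435 (2020).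

\bibitem{Mac}
Macdonald, \emph{Symmetric Functions and Hall Polynomials}, 2nd ed.

\end{thebibliography}
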